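\title{The factorization property does not pass to direct sums}

\begin{abstract}
A Schauder basis of a Banach space $X$ has the factorization property if the identity of $X$ factors through every operator on $X$ whose diagonal entries are bounded away from zero. We show that this property need not pass from bases of $X$ and $Y$ to their union in $X\oplus Y$: if $Z$ is the Argyros--Haydon space and $1<p,q<\infty$, then $Z\oplus\ell_p$ and $Z\oplus\ell_q$ have bases with the factorization property whose union fails it in every enumeration. We also give an exact criterion for the union to have the property. For isomorphic $X$ and $Y$ it reads: $X\oplus X$ is isomorphic to a complemented subspace of $X$.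
\end{abstract}

\section{Introduction}\label{sec:intro}

Scalars are $\mathbb K=\mathbb R$ or $\mathbb C$, and operators are bounded and linear. A sequence $(x_i)_{i=1}^\infty$ in a Banach space $X$ is a \emph{(Schauder) basis} if every $x\in X$ has a unique norm-convergent expansion $x=\sum_i x_i^*(x)x_i$; the coefficient maps $x_i^*$ are then bounded and are called the biorthogonal functionals. An operator $T$ on $X$ has the matrix $\big(x_i^*(Tx_j)\big)_{i,j}$, and $T$ has \emph{large diagonal} if
\[
\inf_i |x_i^*(Tx_i)|>0 .
\]
For operators $S:E_1\to E_2$ and $T:F_1\to F_2$ we say that $S$ \emph{factors through} $T$ if $S=ATB$ for some operators $B:E_1\to F_1$ and $A:F_2\to E_2$. The basis $(x_i)$ has the \emph{factorization property} if the identity $I_X$ factors through every operator on $X$ with large diagonal.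

The equation $I_X=ATB$ has a geometric meaning. It makes $B$ and $TB$ isomorphic embeddings, and $TBA$ is a projection onto $TB(X)$, because $(TBA)^2=TB(ATB)A=TBA$. So $T$ maps a copy of $X$ isomorphically onto a complemented copy of $X$. The factorization property says that a lower bound on the diagonal alone, with no information on the other entries, forces this behavior. The unit vector basis of $\ell_p$, $1<p<\infty$, is the model: along a sparse subsequence of the basis the off-diagonal entries are negligible, and the subsequence spans a complemented copy of $\ell_p$ (Lemma~\ref{lem:lp}).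

The following question is posed by Lechner, Motakis, M\"uller and Schlumprecht \cite{LMMS}.

\begin{quote}
\emph{Let $X$ and $Y$ have bases with the factorization property. Does the union of the two bases, enumerated so that it is a Schauder basis of $X\oplus Y$, have the factorization property?}
\end{quote}

We call such an enumeration \emph{admissible}. Admissible enumerations exist, and the answer is the same for all of them (Lemma~\ref{lem:order}).

There are reasons to guess yes. Write an operator on $X\oplus Y$ as a matrix $T=(T_{rs})_{r,s=1,2}$. Large diagonal for $T$ means large diagonal for $T_{11}$ and $T_{22}$, so $A_1T_{11}B_1=I_X$ and $A_2T_{22}B_2=I_Y$ for suitable operators. If $T_{12}$ and $T_{21}$ vanish, then $A_1\oplus A_2$ and $B_1\oplus B_2$ factor the identity through $T$. In general one may hope to make $T_{12}$ and $T_{21}$ negligible by passing to subspaces, as one does inside $\ell_p$, and for $\ell_p\oplus\ell_q$ the answer is indeed yes (Example~\ref{ex:lplq}).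

The smallest case points the other way. Allow finite bases for a moment. The basis $\{1\}$ of $\mathbb K$ has the factorization property, since a nonzero scalar is invertible. On $\mathbb K\oplus\mathbb K$, dividing each row by its diagonal entry brings a matrix with nonzero diagonal to the form
\[
\begin{pmatrix}1&u\\ v&1\end{pmatrix}
=\begin{pmatrix}1&0\\ v&1\end{pmatrix}\begin{pmatrix}1&0\\ 0&1-vu\end{pmatrix}\begin{pmatrix}1&u\\ 0&1\end{pmatrix}.
\]
In finite dimension $I=ATB$ forces $T$ to be invertible, so the identity factors through this matrix exactly when $1-vu\neq0$. For $u=v=1$ it does not: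
\[
\begin{pmatrix}1&1\\ 1&1\end{pmatrix}=\begin{pmatrix}1\\ 1\end{pmatrix}\begin{pmatrix}1&1\end{pmatrix}
\]
has diagonal $1$ and factors through $\mathbb K$, which has no room for $\mathbb K\oplus\mathbb K$. The paper follows this computation in two ways. With operators in place of $u$ and $v$, the elimination gives an exact criterion. And the all-ones matrix gives a counterexample, once we have an infinite-dimensional space with the factorization property whose operators remember a scalar.

The scalar comes from the space $Z$ of Argyros and Haydon \cite{AH}: an infinite-dimensional Banach space with $Z^*\cong\ell_1$ on which every operator has the form $\lambda I+K$ with $\lambda$ a scalar and $K$ compact. Johnson, Rosenthal and Zippin \cite{JRZ} proved that a Banach space has a basis if its dual has one. So $Z$ has a basis, and we fix one, $(z_i)$. For $1<p<\infty$ let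
\[
X_p=Z\oplus\ell_p,
\]
with the union of $(z_i)$ and the unit vector basis $(e_i)$ of $\ell_p$ as its basis.

\begin{theorem}\label{thm:counter}
Let $1<p,q<\infty$, where $p=q$ is allowed.
\begin{itemize}
\item[(a)] The basis of $X_p$ has the factorization property.
\item[(b)] The union of the bases of $X_p$ and $X_q$ fails the factorization property in $X_p\oplus X_q$, in every admissible enumeration.
\end{itemize}
\end{theorem}

So the answer to the question is no, for instance for $X=Y=Z\oplus\ell_2$. The criterion is as follows.

\begin{theorem}\label{thm:criterion}
Let $X$ and $Y$ have bases with the factorization property. The following are equivalent.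
\begin{itemize}
\item[(i)] The union of the bases has the factorization property in $X\oplus Y$ (in one, equivalently every, admissible enumeration).
\item[(ii)] For all $U:Y\to X$ and $V:X\to Y$, the identity $I_{X\oplus Y}$ factors through $I_X\oplus(I_Y-VU)$.
\item[(iii)] For all $U:Y\to X$ and $V:X\to Y$, the identity $I_{X\oplus Y}$ factors through $(I_X-UV)\oplus I_Y$.
\end{itemize}
In particular, given that $X$ and $Y$ have bases with the factorization property, the answer depends only on the isomorphism classes of $X$ and $Y$, and not on the choice of these bases or of the enumeration.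
\end{theorem}

Write $E\preceq F$ if $E$ is isomorphic to a complemented subspace of $F$. An operator is \emph{Fredholm} if its kernel has finite dimension and its range is closed and of finite codimension. The spaces $X,Y$ are \emph{essentially incomparable} if $I_Y-VU$ is Fredholm for all $U:Y\to X$ and $V:X\to Y$.

\begin{corollary}\label{cor:cases}
Let $X$ and $Y$ have bases with the factorization property.
\begin{itemize}
\item[(a)] If $X\oplus Y\preceq X$ or $X\oplus Y\preceq Y$, then the union has the factorization property.
\item[(b)] If $Y\preceq X$, then the union has the factorization property if and only if $X\oplus Y\preceq X$.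
\item[(c)] If $X\cong Y$, then the union has the factorization property if and only if $X\oplus X\preceq X$. More generally, for each $m\ge2$ the union of $m$ copies of a basis of $X$ with the factorization property has the factorization property in $X^m$ if and only if $X\oplus X\preceq X$.
\item[(d)] If $X$ and $Y$ are essentially incomparable, then the union has the factorization property.
\end{itemize}
\end{corollary}

We prove the criterion first (Section~\ref{sec:criterion}), because it tells us what a counterexample must look like. Sections~\ref{sec:lp} and~\ref{sec:Z} study the two summands $\ell_p$ and $Z$, and Section~\ref{sec:counter} puts them together.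

\section{Factorizations, enumerations and Fredholm operators}\label{sec:prelim}

Direct sums carry the maximum norm; only their topology matters. We use the following rules without further mention.
\begin{itemize}
\item Factorization is transitive: if $S=ATB$ and $T=A'RB'$, then $S=(AA')R(B'B)$.
\item If $T'=PTQ$ with $P,Q$ invertible, then $T$ and $T'$ factor through each other.
\item If $S_r=A_rT_rB_r$ for $r=1,2$, then $S_1\oplus S_2=(A_1\oplus A_2)(T_1\oplus T_2)(B_1\oplus B_2)$.
\item A corner of an operator matrix factors through the matrix: $T_{11}=P_1TJ_1$, where $J_1$ and $P_1$ are the canonical injection and projection.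
\item $E\preceq F$ if and only if $I_E$ factors through $I_F$. Indeed, if $I_E=AB$ with $B:E\to F$, then $B$ is an isomorphism onto its range and $BA$ is a projection onto that range. Conversely, an isomorphism $B$ onto the range of a projection $Q$ gives $I_E=(B^{-1}Q)B$.
\end{itemize}
Replacing $x_i$ by $cx_i$ replaces $x_i^*$ by $c^{-1}x_i^*$ and leaves $x_i^*(Tx_i)$ unchanged. So bases may be taken normalized.

\begin{lemma}\label{lem:order}
Let $(x_i)$ and $(y_i)$ be bases of $X$ and $Y$. The sequence $x_1,y_1,x_2,y_2,\dots$ is a basis of $X\oplus Y$. In every admissible enumeration of the union, an operator $T=(T_{rs})$ on $X\oplus Y$ has large diagonal if and only if $T_{11}$ and $T_{22}$ have large diagonal. Consequently the union has the factorization property in all admissible enumerations or in none.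
\end{lemma}

\begin{proof}
A partial sum of a series $a_1x_1+b_1y_1+a_2x_2+\cdots$ has the form $\big(\sum_{i\le m}a_ix_i,\sum_{i\le n}b_iy_i\big)$ with $n\in\{m-1,m\}$. So the series converges to $(x,y)$ if and only if $\sum a_ix_i=x$ and $\sum b_iy_i=y$, which happens for exactly one choice of coefficients.

In any admissible enumeration, the biorthogonal functional of $x_i$ is bounded, equals $1$ at $x_i$ and vanishes at all other vectors of the union. The functional $(x,y)\mapsto x_i^*(x)$ has the same values, and the union has dense span, so the two coincide. In the same way the functional of $y_i$ is $(x,y)\mapsto y_i^*(y)$. The diagonal entries of $T$ are therefore the numbers $x_i^*(T_{11}x_i)$ and $y_i^*(T_{22}y_i)$. The class of operators with large diagonal does not depend on the enumeration, and the factorization property refers only to this class.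
\end{proof}

The same proof works for any finite number of summands.

We recall three textbook facts. Finite-dimensional subspaces and closed subspaces of finite codimension are complemented. The \emph{index} of a Fredholm operator $S$ is $\dim\ker S-\operatorname{codim}\operatorname{ran}S$, so a Fredholm operator of index $0$ that is injective or surjective is invertible. The sum of an invertible and a compact operator is Fredholm of index $0$.

A Fredholm operator is an isomorphism up to a finite-dimensional loss. The next two lemmas express this in terms of factorization.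

\begin{lemma}\label{lem:codim}
Two closed subspaces $W_1,W_2$ of a Banach space $E$ of the same finite codimension $n$ are isomorphic.
\end{lemma}

\begin{proof}
The closed subspace $W_1\cap W_2$ has finite codimension $m$ in $E$, hence codimension $m-n$ in each $W_r$. So both spaces are isomorphic to $(W_1\cap W_2)\oplus\mathbb K^{m-n}$.
\end{proof}

\begin{lemma}\label{lem:fredholm}
Let $S$ be a Fredholm operator on $E$ and $n=\dim\ker S$. Then $I_W$ factors through $S$ for every closed subspace $W\subset E$ of codimension $n$.
\end{lemma}

\begin{proof}
Write $E=\ker S\oplus W_1$ with $W_1$ closed, let $J:W_1\to E$ be the inclusion and $Q$ a projection of $E$ onto $\operatorname{ran}S$. The restriction $S_0:W_1\to\operatorname{ran}S$ of $S$ is a bijection of Banach spaces, hence an isomorphism, and $I_{W_1}=(S_0^{-1}Q)\,S\,J$. Since $W_1$ has codimension $n$, Lemma~\ref{lem:codim} gives $W\cong W_1$.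
\end{proof}

\section{The criterion}\label{sec:criterion}

The proof repeats the $2\times2$ computation of the introduction. Dividing by the diagonal entries is replaced by the factorization property of $X$ and $Y$; the elimination carries over unchanged, because triangular operator matrices with identities on the diagonal are invertible.

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
For $U:Y\to X$ and $V:X\to Y$ put
\[
M_{U,V}=\begin{pmatrix}I_X&U\\ V&I_Y\end{pmatrix},
\]
and consider the auxiliary condition
\begin{itemize}
\item[(iv)] $I_{X\oplus Y}$ factors through $M_{U,V}$ for all $U$ and $V$.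
\end{itemize}

\emph{(i)$\Rightarrow$(iv).} All diagonal entries of $M_{U,V}$ equal $1$ by the proof of Lemma~\ref{lem:order}.

\emph{(iv)$\Rightarrow$(i).} Let $T=(T_{rs})$ have large diagonal. By Lemma~\ref{lem:order} so do $T_{11}$ and $T_{22}$, and the hypothesis on the bases gives $A_1T_{11}B_1=I_X$ and $A_2T_{22}B_2=I_Y$. Then
\[
\begin{pmatrix}A_1&0\\0&A_2\end{pmatrix}T\begin{pmatrix}B_1&0\\0&B_2\end{pmatrix}
=\begin{pmatrix}I_X&A_1T_{12}B_2\\ A_2T_{21}B_1&I_Y\end{pmatrix}=M_{U,V}
\]
with $U=A_1T_{12}B_2$ and $V=A_2T_{21}B_1$. By (iv) and transitivity, $I_{X\oplus Y}$ factors through $T$. This is the only step that uses the hypothesis on the bases.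

\emph{(iv)$\Leftrightarrow$(ii) and (iv)$\Leftrightarrow$(iii).} We have
\begin{align*}
\begin{pmatrix}I&0\\V&I\end{pmatrix}\begin{pmatrix}I&0\\0&I-VU\end{pmatrix}\begin{pmatrix}I&U\\0&I\end{pmatrix}
&=\begin{pmatrix}I&0\\V&I-VU\end{pmatrix}\begin{pmatrix}I&U\\0&I\end{pmatrix}=M_{U,V},\\
\begin{pmatrix}I&U\\0&I\end{pmatrix}\begin{pmatrix}I-UV&0\\0&I\end{pmatrix}\begin{pmatrix}I&0\\V&I\end{pmatrix}
&=\begin{pmatrix}I-UV&U\\0&I\end{pmatrix}\begin{pmatrix}I&0\\V&I\end{pmatrix}=M_{U,V}.
\end{align*}
The triangular factors are inverted by changing the sign of $U$ or $V$. Hence $M_{U,V}$, $I_X\oplus(I_Y-VU)$ and $(I_X-UV)\oplus I_Y$ factor through each other.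

Finally, (ii) does not mention bases, and conjugating by isomorphisms $X\to X'$ and $Y\to Y'$ turns (ii) for $X,Y$ into (ii) for $X',Y'$.
\end{proof}

The operator $I_Y-VU$ measures how much of $Y$ can be routed through $X$ and back. The cases of Corollary~\ref{cor:cases} are the two extremes: $I_Y-VU$ can be made $0$ in (b), and it is always Fredholm in (d). In the second case Lemma~\ref{lem:fredholm} recovers only a subspace of finite codimension in $Y$, and we need to fit $Y$ into it. The factorization property provides this, tested on a finite all-ones block.

\begin{lemma}\label{lem:absorb}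
If $Y$ has a basis $(y_i)$ with the factorization property, then $Y\preceq W$ for every closed subspace $W\subset Y$ of finite codimension.
\end{lemma}

\begin{proof}
Let $n$ be the codimension of $W$, put $s=y_1+\dots+y_{n+1}$, and define
\[
Ty=y-\sum_{i\le n+1}y_i^*(y)y_i+\Big(\sum_{i\le n+1}y_i^*(y)\Big)s .
\]
Then $T$ is bounded, $Ty_j=s$ for $j\le n+1$, and $Ty_j=y_j$ for $j>n+1$. So all diagonal entries equal $1$. Let $Y_0$ be the common kernel of $y_1^*,\dots,y_{n+1}^*$, a closed subspace of codimension $n+1$. Then $T$ is the identity on $Y_0$, and $\operatorname{ran}T=\mathbb Ks\oplus Y_0$ is closed of codimension $n$. By the factorization property $I_Y=ATB=(A|_{\operatorname{ran}T})(TB)$, so $Y\preceq\operatorname{ran}T$, and $\operatorname{ran}T\cong W$ by Lemma~\ref{lem:codim}.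
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:cases}]
(a) Let $X\oplus Y\preceq X$. Then $I_{X\oplus Y}$ factors through $I_X$, which is a corner of $I_X\oplus(I_Y-VU)$, so (ii) holds. If $X\oplus Y\preceq Y$, then $I_{X\oplus Y}$ factors through $I_Y$, which is a corner of $(I_X-UV)\oplus I_Y$, so (iii) holds.

(b) Sufficiency is (a). For necessity, $Y\preceq X$ gives $U:Y\to X$ and $V:X\to Y$ with $VU=I_Y$. By (ii), $I_{X\oplus Y}$ factors through $I_X\oplus0=J_1I_XP_1$, hence through $I_X$.

(c) If $X\cong Y$, then $Y\preceq X$ and $X\oplus Y\cong X\oplus X$, so the first statement is (b). Now take $m$ copies of one basis of $X$ with the factorization property.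

\emph{Necessity.} Let $T$ be the $m\times m$ matrix with all entries $I_X$. Its diagonal entries equal $1$, and $T=D\Sigma$ with $\Sigma(w_1,\dots,w_m)=w_1+\dots+w_m$ and $Dw=(w,\dots,w)$, so $T$ factors through $I_X$. If $I_{X^m}$ factors through $T$, then $X^m\preceq X$, and $X^2\preceq X^m\preceq X$.

\emph{Sufficiency.} Let $X^2\preceq X$. If $X^k\preceq X$, then $X^{k+1}=X^k\oplus X\preceq X\oplus X\preceq X$, so $X^m\preceq X$ by induction. If $T$ on $X^m$ has large diagonal, so does its corner $T_{11}$. Thus $I_{X^m}$ factors through $I_X$, which factors through $T_{11}$, which factors through $T$.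

(d) Given $U$ and $V$, the operator $I_Y-VU$ is Fredholm. By Lemma~\ref{lem:fredholm}, $I_W$ factors through it for some closed $W\subset Y$ of finite codimension, and by Lemma~\ref{lem:absorb}, $I_Y$ factors through $I_W$. So $I_X\oplus I_Y$ factors through $I_X\oplus(I_Y-VU)$, which is (ii).
\end{proof}

By (c), the counterexamples with $X\cong Y$ are exactly the spaces $X$ that have a basis with the factorization property and satisfy $X\oplus X\not\preceq X$. By Lemma~\ref{lem:absorb}, such a space must fit into each of its finite-codimensional subspaces but have no room for its square. We shall see that $Z$ has no room for its square but fails the factorization property through a finite-dimensional defect, and that $\ell_p$ absorbs such defects.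

\section{The unit vector basis of $\ell_p$}\label{sec:lp}

\begin{lemma}\label{lem:lp}
For $1<p<\infty$ the unit vector basis $(e_i)$ of $\ell_p$ has the factorization property.
\end{lemma}

\begin{proof}
Let $D$ be an operator on $\ell_p$ with entries $d_{ij}=e_i^*(De_j)$ and $|d_{ii}|\ge\delta>0$ for all $i$. Each column tends to $0$: for fixed $j$, $(d_{kj})_k=De_j\in\ell_p$. Each row tends to $0$: for fixed $j$, $d_{jk}=(D^*e_j^*)(e_k)$, and $D^*e_j^*$ is given by a sequence in $\ell_{p'}$, where $p'=p/(p-1)<\infty$. So we can choose $i_1<i_2<\cdots$ inductively with
\[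
|d_{i_ji_n}|,\ |d_{i_ni_j}|\le\frac{\delta\,2^{-n}}{4n}\qquad(j<n),
\]
since the choice of $i_n$ involves finitely many rows and columns.

Define $B$ by $Be_k=e_{i_k}$ and $A_0$ by $A_0a=(a_{i_k})_k$; both have norm $1$. The operator $M=A_0DB$ has entries $d_{i_ki_l}$. Let $\Lambda$ be the diagonal operator with entries $d_{i_ki_k}$. Their moduli lie in $[\delta,\|D\|]$, so $\Lambda$ is bounded and invertible with $\|\Lambda^{-1}\|\le1/\delta$. For each $n$ there are $2(n-1)$ off-diagonal positions $(k,l)$ with $\max(k,l)=n$, so
\[
\sum_{k\ne l}|d_{i_ki_l}|\le\sum_{n\ge1}2(n-1)\frac{\delta\,2^{-n}}{4n}\le\frac\delta2 .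
\]
The rank-one operators $a\mapsto e_l^*(a)e_k$ have norm $1$. Hence the series $\sum_{k\neq l}d_{i_ki_l}e_l^*(\cdot)e_k$ converges absolutely to an operator $N$ with $\|N\|\le\delta/2$, and $N=M-\Lambda$ because both sides have the same matrix. Now $\|\Lambda^{-1}N\|\le1/2$, so $\Lambda^{-1}M=I+\Lambda^{-1}N$ is invertible by the Neumann series. Then $M$ is invertible, and $I=(M^{-1}A_0)\,D\,B$.
\end{proof}

The assumption $p>1$ is what makes the rows tend to $0$: on $\ell_1$, the operator $a\mapsto(\sum_ka_k)e_1$ has first row $(1,1,\dots)$.

\begin{example}\label{ex:lplq}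
For $1<p,q<\infty$ the union of the unit vector bases has the factorization property in $\ell_p\oplus\ell_q$. If $p=q$, then $\ell_p\oplus\ell_p\cong\ell_p$ by interleaving coordinates, and Corollary~\ref{cor:cases}(a) applies. If $p\ne q$, we use Pitt's theorem: every operator $\ell_r\to\ell_s$ with $1\le s<r<\infty$ is compact. One of $U:\ell_q\to\ell_p$ and $V:\ell_p\to\ell_q$ is compact, so $I-VU$ is Fredholm and Corollary~\ref{cor:cases}(d) applies.
\end{example}

\section{The Argyros--Haydon space}\label{sec:Z}

We use only the two properties of $Z$ stated in the introduction. It is enough to have such a space over $\mathbb R$.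

\begin{remark}[Complex scalars]\label{rem:complex}
Let $Z$ be real with these two properties, and let $Z_{\mathbb C}=Z+iZ$ with the norm $\|w+iw'\|=\sup_\theta\|w\cos\theta-w'\sin\theta\|$, which is equivalent to $\max(\|w\|,\|w'\|)$. A complex-linear operator $T$ on $Z_{\mathbb C}$ satisfies $Tw=T_0w+iT_1w$ for $w\in Z$, with real operators $T_0=\alpha I+K$ and $T_1=\beta I+L$, where $K,L$ are compact. Then
\[
T(w+iw')=(\alpha+i\beta)(w+iw')+\big(Kw-Lw'\big)+i\big(Lw+Kw'\big),
\]
so $T-(\alpha+i\beta)I$ is compact. A complex functional on $Z_{\mathbb C}$ is determined by its restriction $g+ih$ to $Z$, and every pair $g,h\in Z^*$ occurs. So $(Z_{\mathbb C})^*\cong(Z^*)_{\mathbb C}$, which is isomorphic to complex $\ell_1$.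
\end{remark}

For an operator $R$ on $Z$ let $\lambda(R)$ be the scalar such that $R-\lambda(R)I$ is compact. It is unique, since $I_Z$ is not compact. The map $\lambda$ is linear, vanishes on compact operators, satisfies $\lambda(I)=1$, and is multiplicative:
\[
(\alpha I+K)(\beta I+L)=\alpha\beta I+(\alpha L+\beta K+KL),
\]
and the bracket is compact. So modulo compact operators $Z$ behaves like the space $\mathbb K$ of the introduction. The next lemma says that large diagonal on $Z$ corresponds to a nonzero scalar.

\begin{lemma}\label{lem:lambda}
If an operator $R$ on $Z$ satisfies $|z_i^*(Rz_i)|\ge\delta$ for all $i$, then $|\lambda(R)|\ge\delta$.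
\end{lemma}

\begin{proof}
Let $(z_i)$ be normalized and $R=\lambda I+K$. We show that $z_i^*(Kz_i)\to0$; then $|\lambda|=\lim_i|z_i^*(Rz_i)|\ge\delta$. The partial sum projections $S_n$ of a basis are bounded in norm by some constant $\kappa$, and $z_i^*(z)z_i=(S_i-S_{i-1})z$, so $\|z_i^*\|\le2\kappa$. Also $|z_i^*(w)|=\|z_i^*(w)z_i\|\to0$ for each $w\in Z$, as these are the terms of a convergent series. Given $\varepsilon>0$, cover the relatively compact set $\{Kz_i\}$ by balls of radius $\varepsilon$ about $w_1,\dots,w_N$. Then
\[
|z_i^*(Kz_i)|\le\max_{k\le N}|z_i^*(w_k)|+2\kappa\varepsilon,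
\]
so $\limsup_i|z_i^*(Kz_i)|\le2\kappa\varepsilon$.
\end{proof}

We now test $Z$ against the two requirements found at the end of Section~\ref{sec:criterion}.

\begin{proposition}\label{prop:Z}
We have $Z\oplus Z\not\preceq Z$, and the basis $(z_i)$ does not have the factorization property.
\end{proposition}

\begin{proof}
Suppose that $I_{Z\oplus Z}=AB$ with $B:Z\oplus Z\to Z$ a row $(B_1\ B_2)$ and $A:Z\to Z\oplus Z$ a column with entries $A_1,A_2$. Then $A_rB_s$ is $I$ for $r=s$ and $0$ otherwise, so the matrix $\big(\lambda(A_r)\lambda(B_s)\big)_{r,s}$ is the $2\times2$ identity. But it is a column times a row and has rank at most $1$.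

Next let $Tz=z+z_1^*(z)z_2+z_2^*(z)z_1$. Then $Tz_1=Tz_2=z_1+z_2$ and $Tz_j=z_j$ for $j\ge3$. So the diagonal entries equal $1$, $T(z_1-z_2)=0$, and $\lambda(T)=1$. Suppose that $ATB=I$. Then $\lambda(A)\lambda(B)=1$, so $A$ and $B$ are nonzero multiples of $I$ plus compact operators, hence Fredholm of index $0$. As $B$ is injective and $A$ is surjective, both are invertible. Then $T=A^{-1}B^{-1}$ is injective, a contradiction.
\end{proof}

The failure in the second part is finite-dimensional. By Lemma~\ref{lem:lambda}, an operator on $Z$ with large diagonal is Fredholm, so by Lemma~\ref{lem:fredholm} only finitely many dimensions are missing. The summand $\ell_p$ will supply them. The danger is that it supplies too much: operators that pass from $Z$ through $\ell_p$ and back to $Z$ might carry a nonzero scalar. The condition $Z^*\cong\ell_1$ excludes this.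

\begin{lemma}\label{lem:compact}
For $1<p<\infty$, every operator $C:Z\to\ell_p$ is compact.
\end{lemma}

\begin{proof}
Let $(f_n)$ be a bounded sequence in $\ell_p^*$. Since $\ell_p^*$ is reflexive, a subsequence converges weakly, and its image under $C^*:\ell_p^*\to Z^*$ converges weakly in $Z^*\cong\ell_1$. By the Schur property, weakly convergent sequences in $\ell_1$ converge in norm. So $C^*$ is compact, and by Schauder's theorem (an operator is compact if and only if its adjoint is) so is $C$.
\end{proof}

We need no information on operators in the other direction, from $\ell_p$ to $Z$.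

\section{The counterexample}\label{sec:counter}

\subsection*{The factorization property of $Z\oplus\ell_p$}

Corollary~\ref{cor:cases}(d) does not apply to the pair $Z,\ell_p$, since $(z_i)$ fails the factorization property. Its proof adapts: the block on $Z$ is normalized only up to a compact operator, and the whole finite-dimensional loss is charged to $\ell_p$.

\begin{proof}[Proof of Theorem~\ref{thm:counter}(a)]
Let $T=(T_{rs})$ on $X_p=Z\oplus\ell_p$ have large diagonal. By Lemma~\ref{lem:order} so do $T_{11}$ and $T_{22}$. Write $T_{11}=\lambda I+K$ with $K$ compact; $\lambda\ne0$ by Lemma~\ref{lem:lambda}. By Lemma~\ref{lem:lp} there are operators $A_2,B_2$ on $\ell_p$ with $A_2T_{22}B_2=I$. Put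
\begin{align*}
S&=\begin{pmatrix}\lambda^{-1}I&0\\0&A_2\end{pmatrix}T\begin{pmatrix}I&0\\0&B_2\end{pmatrix}
=\begin{pmatrix}I+\lambda^{-1}K&\lambda^{-1}T_{12}B_2\\ A_2T_{21}&I\end{pmatrix}\\
&=\begin{pmatrix}I&\lambda^{-1}T_{12}B_2\\0&I\end{pmatrix}+\begin{pmatrix}\lambda^{-1}K&0\\A_2T_{21}&0\end{pmatrix}.
\end{align*}
We know nothing about $T_{12}$, but it sits in the first summand, which is triangular with identities on the diagonal and hence invertible. The second summand is compact, because $K$ is compact and $T_{21}:Z\to\ell_p$ is compact by Lemma~\ref{lem:compact}. So $S$ is Fredholm. Let $n=\dim\ker S$ and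
\[
W=Z\oplus\{a\in\ell_p: a_1=\dots=a_n=0\},
\]
a closed subspace of codimension $n$. By Lemma~\ref{lem:fredholm}, $I_W$ factors through $S$. The map $(z,a)\mapsto(z,\sigma^na)$, where $\sigma$ is the right shift on $\ell_p$, is an isomorphism of $X_p$ onto $W$. So $I_{X_p}$ factors through $I_W$, hence through $S$, hence through $T$.
\end{proof}

\subsection*{The failure in $X_p\oplus X_q$}

Theorem~\ref{thm:criterion} suggests taking $M_{U,V}$ with $I-VU$ as degenerate as possible. Let $U$ and $V$ identify the two copies of $Z$ and vanish on $\ell_q$ and $\ell_p$. Then $I-VU$ vanishes on $Z$, and $M_{U,V}$ acts on $Z\oplus Z$ as the all-ones matrix. To show that the identity does not factor through it we need a substitute for rank. Applying $\lambda$ to the four blocks that map $Z$ to $Z$ gives a $2\times2$ scalar matrix, and Lemma~\ref{lem:compact} makes this assignment multiplicative.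

\begin{proof}[Proof of Theorem~\ref{thm:counter}(b)]
Write $X_p\oplus X_q=Z\oplus\ell_p\oplus Z\oplus\ell_q$, with canonical injections $J_t$ and projections $P_t$, $t=1,2,3,4$. Define
\[
T(z,a,z',a')=(z+z',\ a,\ z+z',\ a').
\]
Each diagonal block $P_tTJ_t$ is an identity, so all diagonal entries of $T$ equal $1$, in every admissible enumeration. For an operator $R$ on $X_p\oplus X_q$ put
\[
\Phi(R)=\begin{pmatrix}\lambda(P_1RJ_1)&\lambda(P_1RJ_3)\\ \lambda(P_3RJ_1)&\lambda(P_3RJ_3)\end{pmatrix}.
\]
We claim that $\Phi(RR')=\Phi(R)\Phi(R')$. Let $r,s\in\{1,3\}$. Since $\sum_tJ_tP_t=I$,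
\[
P_rRR'J_s=\sum_{t=1}^4(P_rRJ_t)(P_tR'J_s).
\]
For $t\in\{2,4\}$ the factor $P_tR'J_s$ maps $Z$ to $\ell_p$ or $\ell_q$, so it is compact by Lemma~\ref{lem:compact}, and the term is a compact operator on $Z$. For $t\in\{1,3\}$ both factors are operators on $Z$. Applying $\lambda$ gives
\[
\lambda(P_rRR'J_s)=\sum_{t\in\{1,3\}}\lambda(P_rRJ_t)\,\lambda(P_tR'J_s),
\]
which is the claim.

Now $\Phi(I)$ is the identity matrix, and $P_rTJ_s=I_Z$ for all $r,s\in\{1,3\}$, so $\Phi(T)$ is the all-ones matrix, of rank $1$. If $I=ATB$, then the $2\times2$ identity matrix $\Phi(A)\Phi(T)\Phi(B)$ has rank at most $1$, which is false. So $T$ has large diagonal and the identity does not factor through it.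
\end{proof}

\subsection*{Consequences}

\begin{remark}\label{rem:square}
By Corollary~\ref{cor:cases}(c), the case $p=q$ of Theorem~\ref{thm:counter} says that $X_p$ has a basis with the factorization property although $X_p\oplus X_p\not\preceq X_p$.
\end{remark}

\begin{remark}\label{rem:different}
The failure also occurs when neither summand is isomorphic to a complemented subspace of the other: $X_p\not\preceq X_q$ for $p\ne q$. Suppose that $I_{X_p}=GH$ with $H:X_p\to X_q$ and $G:X_q\to X_p$. The lower right corner of this identity reads $I_{\ell_p}=G_{21}H_{12}+G_{22}H_{22}$, with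
\[
H_{12}:\ell_p\to Z,\quad G_{21}:Z\to\ell_p,\quad H_{22}:\ell_p\to\ell_q,\quad G_{22}:\ell_q\to\ell_p .
\]
Here $G_{21}$ is compact by Lemma~\ref{lem:compact}. By Pitt's theorem, $H_{22}$ is compact if $q<p$ and $G_{22}$ is compact if $p<q$. So $I_{\ell_p}$ would be compact, which is false.
\end{remark}

\begin{remark}\label{rem:parts}
The factorization property does not pass from a union to its parts either: the basis of $Z\oplus\ell_p$ has it by Theorem~\ref{thm:counter}(a), and $(z_i)$ does not by Proposition~\ref{prop:Z}.
\end{remark}

\begin{thebibliography}{9}

\bibitem{AH}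
Argyros and Haydon, \emph{Acta Math.} 206 (2011), 1--54.

\bibitem{JRZ}
Johnson, Rosenthal and Zippin, \emph{Israel J. Math.} 9 (1971), 488--506.

\bibitem{LMMS}
Richard Lechner, Pavlos Motakis, Paul F. X. M\"uller and Thomas Schlumprecht, \emph{Strategically reproducible bases and the factorization property}, arXiv:1809.09423 (2018).

\end{thebibliography}
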